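\title{Joins of unitary conjugates and $C^*$-irreducible inclusions of II$_1$ factors}

\begin{abstract}
An inclusion $N\subseteq M$ of von Neumann factors is $C^*$-irreducible exactly when every non-zero projection of $M$ has finitely many conjugates under unitaries of $N$ whose sum dominates $1$. We show that ``sum dominates $1$'' cannot be replaced by ``join equals $1$''. For II$_1$ factors the join condition is equivalent to $N'\cap M=\mathbb C$, and $\lceil 1/\tau(p)\rceil$ conjugates of a projection $p$ suffice. When $N$ has separable predual, $C^*$-irreducibility is equivalent to $N'\cap M=\mathbb C$ together with finite index. The inclusion $R\subseteq R\rtimes\mathbb Z$ given by the Bernoulli shift separates the two conditions.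
\end{abstract}

\section{The question and the results}\label{sec:intro}

A unital inclusion $B\subseteq A$ of $C^*$-algebras is \emph{$C^*$-irreducible} if every $C^*$-algebra $D$ with $B\subseteq D\subseteq A$ is simple, that is, has no closed two-sided ideals other than $0$ and $D$. In particular $A$ and $B$ must be simple. Let $N\subseteq M$ be von Neumann factors with common unit, regarded as $C^*$-algebras, and let $U(N)$ be the unitary group of $N$. Consider two ways in which the conjugates of a projection can fill the identity.
\begin{itemize}
\item[(S)] For every non-zero projection $p\in M$ there are $u_1,\dots,u_n\in U(N)$ with $\sum_{j=1}^n u_j^*pu_j\ge 1$.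
\item[(J)] For every non-zero projection $p\in M$ there are $u_1,\dots,u_n\in U(N)$ with $\bigvee_{j=1}^n u_j^*pu_j=1$.
\end{itemize}
It is known that $N\subseteq M$ is $C^*$-irreducible if and only if (S) holds, that a sum $\ge1$ forces the join to be $1$, and that a join equal to $1$ does not in general even make the sum invertible; Section~\ref{sec:states} gives the short proofs. A projection $z\in N'\cap M$ is fixed by conjugation, so (J) forces $z\in\{0,1\}$; as a von Neumann algebra is generated by its projections, (J) forces $N'\cap M=\mathbb C$. Thus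
\begin{equation}\label{eq:chain}
C^*\text{-irreducible}\iff \text{(S)}\implies \text{(J)}\implies N'\cap M=\mathbb C .
\end{equation}
Condition (J) involves only the lattice of projections, and the question, from \cite{Rordam}, is whether it already suffices:
\begin{quote}
\emph{Is an inclusion $N\subseteq M$ of von Neumann factors $C^*$-irreducible if and only if \textup{(J)} holds?}
\end{quote}

The simplest cases suggest a positive answer. If $M$ is finite dimensional, a sum of projections is invertible exactly when their join is $1$, and repeating the terms of an invertible sum makes it $\ge 1$; so (S) and (J) agree. If $M$ is an infinite factor with a faithful semifinite trace $\operatorname{Tr}$, a projection with $0<\operatorname{Tr}(p)<\infty$ has $\operatorname{Tr}(\bigvee_j u_j^*pu_j)\le n\operatorname{Tr}(p)<\infty$, and both conditions fail. If $M$ is of type II$_1$ and $N$ is a matrix algebra, then $M\cong N\otimes(N'\cap M)$ with $N'\cap M\neq\mathbb C$, and both fail again. If $N=M$ is a II$_1$ factor, both hold: split $1$ into $n$ orthogonal projections of trace $1/n\le\tau(p)$, each of which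 is unitarily conjugate to a subprojection of $p$. In general, both conditions leave the unitaries free, so one may hope that a family with join $1$ and non-invertible sum can always be repaired by adding more conjugates.

It cannot. By the list above, unless $M$ is of type III the only case with content is that of two II$_1$ factors, and there we determine both conditions. Below $\tau$ is the tracial state of $M$, and $[M:N]$ is the index, recalled in Section~\ref{sec:index}.

\begin{theorem}\label{thm:join}
Let $N\subseteq M$ be \textup{II}$_1$ factors. Then \textup{(J)} holds if and only if $N'\cap M=\mathbb C$. In that case, for a projection $p\neq0$ one can take $n=\lceil 1/\tau(p)\rceil$ unitaries, and no smaller $n$ is possible.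
\end{theorem}

\begin{theorem}\label{thm:crossed}
Let $N$ be a \textup{II}$_1$ factor with separable predual, let $\alpha$ be an automorphism of $N$ such that $\alpha^n$ is outer for all $n\neq0$, and let $M=N\rtimes_\alpha\mathbb Z$. Then \textup{(J)} holds, but $N\subseteq M$ is not $C^*$-irreducible. There is a projection $q\in M$ with $\tau(q)\ge\frac12$ such that $q\vee u^*qu=1$ for some $u\in U(N)$, but no finite sum $\sum_j u_j^*qu_j$ with $u_j\in U(N)$ is invertible.
\end{theorem}

The Bernoulli shift on the hyperfinite II$_1$ factor $R$ satisfies these hypotheses (Example~\ref{ex:bernoulli}). \emph{So the answer to the question is no}: (J) is strictly weaker than $C^*$-irreducibility, already for $R\subseteq R\rtimes\mathbb Z$, an inclusion of hyperfinite II$_1$ factors. What makes this example work is infinite index.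

\begin{theorem}\label{thm:index}
Let $N\subseteq M$ be \textup{II}$_1$ factors. If $N'\cap M=\mathbb C$ and $[M:N]<\infty$, then the inclusion is $C^*$-irreducible. If $N$ has separable predual, the converse holds. Hence, for $N$ with separable predual, \textup{(J)} holds without $C^*$-irreducibility exactly when $N'\cap M=\mathbb C$ and $[M:N]=\infty$.
\end{theorem}

Theorem~\ref{thm:join} is a general position statement: a generic unitary of $N$ moves one projection of $M$ so that its join with another is as large as the trace allows (Sections~\ref{sec:rank} and~\ref{sec:general}). The other two theorems study the states of $M$ that restrict to the trace on $N$: such a state can concentrate on projections of arbitrarily small trace exactly when the index is infinite, and then it obstructs (S) (Sections~\ref{sec:obstruction} and~\ref{sec:index}). Separability enters only through Lemma~\ref{lem:obstruction}, so Theorem~\ref{thm:join} and the first half of Theorem~\ref{thm:index} do not need it; the converse half of Theorem~\ref{thm:index} is proved only for $N$ with separable predual. We make no claim about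 which inclusions of type III factors satisfy (S) or (J).

\section{Sums, joins and states}\label{sec:states}

In this section $N\subseteq M$ are von Neumann algebras with common unit, acting on a Hilbert space. Let $p_1,\dots,p_n\in M$ be projections and $T=\sum_j p_j$. Since $\langle T\xi,\xi\rangle=\sum_j\|p_j\xi\|^2$, the kernel of $T$ is $\bigcap_j\ker p_j$. Therefore
\begin{equation}\label{eq:support}
\textstyle\bigvee_j p_j \text{ is the support of } T,\qquad 1_{[\delta,\infty)}(T)\nearrow \bigvee_j p_j \ \text{ as }\delta\searrow0 .
\end{equation}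
The join is $1$ when $T$ is injective, while $T\ge1$ bounds $T$ from below; this proves that (S) implies (J). The gap between the two is the gap between $0$ not being an eigenvalue and $0$ not being in the spectrum.

\begin{example}\label{ex:angles}
In $M_2(\mathbb C)$ let $p$ be the projection onto $(1,0)$ and $p_\theta$ the projection onto $(\cos\theta,\sin\theta)$, the conjugate of $p$ by a rotation. The matrix $p+p_\theta$ has trace $2$ and determinant $\sin^2\theta$, so its eigenvalues are $1\pm\cos\theta$. Take angles $\theta_k\in(0,\pi/2)$ with $\theta_k\to0$. In $\prod_k M_2(\mathbb C)$ the projections $(p)_k$ and $(p_{\theta_k})_k$ are unitarily conjugate with join $1$, and their sum is not invertible because $1-\cos\theta_k\to0$. This happens in every II$_1$ factor $M$: choose orthogonal non-zero projections $z_k$ with sum $1$ and a unital copy of $M_2(\mathbb C)$ in each $z_kMz_k$.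
\end{example}

States see the difference. Since $1_{[\delta,\infty)}(T)\le\delta^{-1}T$, a normal state with $\varphi(T)=0$ vanishes on the join, by \eqref{eq:support}; so if the join is $1$, no \emph{normal} state vanishes on $T$. Invertibility of $T$ means that no state at all vanishes on $T$. Compactness of the state space turns this into a criterion that treats all unitaries at once.

\begin{lemma}\label{lem:state}
For a projection $p\in M$ the following are equivalent.
\begin{itemize}
\item[(i)] No finite sum $\sum_j u_j^*pu_j$ with $u_j\in U(N)$ is $\ge1$.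
\item[(ii)] No finite sum $\sum_j u_j^*pu_j$ with $u_j\in U(N)$ is invertible.
\item[(iii)] There is a state $\varphi$ on $M$ with $\varphi(u^*pu)=0$ for all $u\in U(N)$.
\end{itemize}
If they hold and $p\ne0$, then $C^*(N,p)$ is not simple.
\end{lemma}

\begin{proof}
An invertible positive element $T$ satisfies $T\ge c1$ for some $c>0$. Then $\varphi(T)\ge c$ for every state, which gives (iii)$\Rightarrow$(ii), and repeating each term $\lceil1/c\rceil$ times produces a sum $\ge1$, which gives (i)$\Rightarrow$(ii). The implication (ii)$\Rightarrow$(i) holds because an element $\ge1$ is invertible. Assume (ii), and for $u\in U(N)$ let $K_u$ be the weak$^*$ closed set of states with $\varphi(u^*pu)=0$. Given $u_1,\dots,u_n$, the spectrum of $T=\sum_j u_j^*pu_j$ contains $0$. The corresponding character of $C^*(1,T)$ extends to a state $\varphi$ on $M$ with $\varphi(T)=0$, and $\varphi\in K_{u_1}\cap\dots\cap K_{u_n}$ because the terms of $T$ are positive. The state space is weak$^*$ compact, so $\bigcap_uK_u\neq\emptyset$, which is (iii).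

Let $D=C^*(N,p)$, and let $\varphi$ be as in (iii). The closed ideal of $D$ generated by $p$ is the closed span of the words in $N\cup\{p\}$ that contain the letter $p$. Cutting such a word at its first $p$ writes it as $ypz$ with $y\in N$ and $z\in D$, and $y$ is a linear combination of unitaries of $N$. By the Cauchy--Schwarz inequality, $|\varphi(upz)|^2\le\varphi(upu^*)\,\varphi(z^*z)=0$ for $u\in U(N)$. So $\varphi$ vanishes on this ideal, which therefore contains $p\neq0$ but not $1$.
\end{proof}

\begin{corollary}\label{cor:sum}
The inclusion $N\subseteq M$ is $C^*$-irreducible if and only if \textup{(S)} holds.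
\end{corollary}

\begin{proof}
If (S) fails for $p\neq0$, then $C^*(N,p)$ is not simple by Lemma~\ref{lem:state}. Suppose (S) holds. Let $D$ be an intermediate $C^*$-algebra, $I\subseteq D$ a non-zero closed ideal, and $0\neq a\in I$ positive. For small $\delta>0$ the projection $p=1_{[\delta,\infty)}(a)\in M$ is non-zero, and $\delta p\le a$. With $u_j$ as in (S), the element $\sum_j u_j^*au_j\in I$ is $\ge\delta1$, hence invertible in $D$. So $I=D$.
\end{proof}

\section{Rank in a II$_1$ factor}\label{sec:rank}

From now on $N\subseteq M$ are II$_1$ factors: infinite-dimensional factors with a faithful normal tracial state. The tracial state $\tau$ of $M$ is unique and restricts to the tracial state of $N$. It takes every value in $[0,1]$ on projections, and two projections are unitarily conjugate if and only if they have the same trace. We write $\|x\|_2=\tau(x^*x)^{1/2}$; then $\|x^*\|_2=\|x\|_2\le\|x\|$ and $\|axb\|_2\le\|a\|\,\|x\|_2\,\|b\|$. The conditional expectation $E\colon M\to N$ is determined by $\tau(E(x)y)=\tau(xy)$ for $y\in N$; it is positive and satisfies $E(yxy')=yE(x)y'$ for $y,y'\in N$.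

For $x\in M$ let $l(x)$ be the projection onto the closure of the range of $x$, and $r(x)=l(x^*)$ the projection onto $(\ker x)^\perp$. These are the smallest projections with $l(x)x=x=xr(x)$. In the polar decomposition $x=a|x|$ one has $a\in M$, $aa^*=l(x)$ and $a^*a=r(x)$, so we may define
\[
\operatorname{rk}(x)=\tau(l(x))=\tau(r(x)).
\]
For $d\times d$ matrices with the normalized trace, the same formula gives the rank divided by $d$. We use three algebraic properties.
\begin{itemize}
\item[(R1)] $\operatorname{rk}(x^*)=\operatorname{rk}(x)$ and $\operatorname{rk}(bxc)\le\operatorname{rk}(x)$, with equality if $b,c$ are invertible. Indeed $l(xc)\le l(x)$ and $r(bx)\le r(x)$.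
\item[(R2)] If $l(x)\perp l(y)$ and $r(x)\perp r(y)$, then $\operatorname{rk}(x+y)=\operatorname{rk}(x)+\operatorname{rk}(y)$. Indeed $x^*y=0$ gives $(x+y)^*(x+y)=x^*x+y^*y$, so $\ker(x+y)=\ker x\cap\ker y$ and $r(x+y)=r(x)+r(y)$.
\item[(R3)] For projections $f,s$ we have $f\vee s=f+l((1-f)s)$. Indeed, a vector lies in $\ker s(1-f)$ exactly when its component in the range of $1-f$ lies in $\ker s$, so $1-l((1-f)s)=f+(1-f)\wedge(1-s)=f+1-f\vee s$.
\end{itemize}
By (R3) and (R1), $\tau(f\vee s)\le\tau(f)+\tau(s)$; by induction and normality, $\tau(\bigvee_ip_i)\le\sum_i\tau(p_i)$ for finite or countable families of projections.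

Rank is not continuous, even in norm: $tx\to0$ as $t\to0$, while $\operatorname{rk}(tx)=\operatorname{rk}(x)$. As for matrices, however, a small perturbation can lose almost nothing.

\begin{lemma}\label{lem:lsc}
The function $\operatorname{rk}$ is lower semicontinuous on $M$ for $\|\cdot\|_2$, hence also for the operator norm.
\end{lemma}

\begin{proof}
Let $x,y\in M$ and $\delta>0$. Put $l_\delta=1_{[\delta,\infty)}(|x^*|)$ and $q=1-l(y)$. Then $\delta^2l_\delta\le xx^*$ and $qx=q(x-y)$, so
\[
\delta^2\tau(ql_\delta q)\le\tau(qxx^*q)=\|q(x-y)\|_2^2\le\|x-y\|_2^2 .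
\]
Also $\tau(ql_\delta q)=\tau(l_\delta)-\tau(l(y)l_\delta l(y))\ge\tau(l_\delta)-\operatorname{rk}(y)$. Hence $\operatorname{rk}(y)\ge\tau(l_\delta)-\delta^{-2}\|x-y\|_2^2$, and $\liminf_{y\to x}\operatorname{rk}(y)\ge\tau(l_\delta)$. As $\delta\to0$, $l_\delta\nearrow l(x)$ and $\tau(l_\delta)\to\operatorname{rk}(x)$.
\end{proof}

\section{Projections in general position}\label{sec:general}

Let $p,f\in M$ be projections, $g=1-f$ and $u\in U(N)$. By (R3) and (R1),
\begin{equation}\label{eq:rho}
\tau(f\vee u^*pu)=\tau(f)+\operatorname{rk}(gu^*pu)=\tau(f)+\rho(u),\qquad \rho(u)=\operatorname{rk}(pug).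
\end{equation}
Always $\rho(u)\le\min\{\tau(p),\tau(g)\}$, and we want a unitary of $N$ with equality. If $N=M$ we conjugate one of $p,g$ under the other. For a proper subfactor we cannot prescribe where $p$ goes; all that $N'\cap M=\mathbb C$ will provide is that no non-zero corner of $M$ annihilates $N$. The point is that this first-order information suffices to raise the rank of $pug$ whenever it is not maximal.

\begin{example}\label{ex:matrix}
Let $\varepsilon_1,\dots,\varepsilon_4$ be the standard basis of $\mathbb C^4$, let $0<s\le1$ and $\zeta=s\varepsilon_1+\sqrt{1-s^2}\,\varepsilon_4$. Let $p$ be the projection onto the span of $\varepsilon_1,\varepsilon_2$ and $g$ the projection onto the span of $\zeta,\varepsilon_3$. Then $p\zeta=s\varepsilon_1$ and $p\varepsilon_3=0$, so $pg$ has rank $1$ rather than $2$. The defect sits on $\varepsilon_3$, the part of $g$ killed by $p$, and on $\varepsilon_2$, the part of $p$ killed by $g$. Let $h=(h_{ij})$ be self-adjoint and $w_t=e^{ith}=1+ith+O(t^2)$. In the bases $(\zeta,\varepsilon_3)$ and $(\varepsilon_1,\varepsilon_2)$,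
\[
pw_tg=\begin{pmatrix}s+O(t)&O(t)\\ O(t)& it\,h_{23}+O(t^2)\end{pmatrix},
\qquad \det=ist\,h_{23}+O(t^2).
\]
If $h_{23}\neq0$, the rank is $2$ for small $t>0$. The off-diagonal entries are as large as the new corner entry, but they enter the determinant only through their product, which is $O(t^2)$. The main term dominates once $t$ is small compared with the singular value $s$.
\end{example}

In a II$_1$ factor the determinant is replaced by a Schur complement. The new difficulty is that the spectrum of $|pg|$ may accumulate at $0$, so that no $t$ is small compared with all singular values. We therefore keep only the part of $pg$ where $|pg|\ge\delta$, let $t\to0$ with $\delta$ fixed, and only then let $\delta\to0$. The gain in rank comes from the corner and does not depend on $\delta$.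

\begin{lemma}\label{lem:perturb}
Let $N'\cap M=\mathbb C$ and let $p,g\in M$ be projections with $\operatorname{rk}(pg)<\min\{\tau(p),\tau(g)\}$. Then there are $h=h^*\in N$ and $\kappa>0$ such that $w_t=e^{ith}\in U(N)$ satisfies
\[
\liminf_{t\to0^+}\operatorname{rk}(pw_tg)\ge\operatorname{rk}(pg)+\kappa .
\]
\end{lemma}

\begin{proof}
\emph{The defect.} Put $x=pg$. Then $r(x)\le g$ and $l(x)\le p$, so $e=g-r(x)$ and $e'=p-l(x)$ are projections, non-zero by the hypothesis on the rank. We have $pe=pge=x-x=0$ and $e'g=e'pg=x-x=0$, and hence $e'e=e'ge=0$.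

\emph{The direction.} This is the only use of $N'\cap M=\mathbb C$. The projection $\bigvee_{u\in U(N)}ueu^*$ is non-zero and invariant under conjugation by $U(N)$, so it lies in $N'\cap M$ and equals $1$. If $e'he=0$ for all self-adjoint $h\in N$, then $e'ye=0$ for all $y\in N$ by linearity, so $e'\perp ueu^*$ for all $u\in U(N)$, and $e'=0$. Hence there is $h=h^*\in N$ with $e'he\neq0$. Put $\kappa=\operatorname{rk}(e'he)>0$. By functional calculus,
\[
\|w_t-1\|\le t\|h\|,\qquad\|w_t-1-ith\|\le \tfrac12t^2\|h\|^2\qquad(t>0).
\]

\emph{The invertible block.} Fix $\delta>0$. Let $x=a|x|$ be the polar decomposition, $r_\delta=1_{[\delta,\infty)}(|x|)\le r(x)$ and $l_\delta=ar_\delta a^*\le l(x)$. Then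
\begin{equation}\label{eq:orth}
r_\delta e=0,\qquad l_\delta e'=0,\qquad l_\delta e=l_\delta pe=0,\qquad e'r_\delta=e'gr_\delta=0,
\end{equation}
and $l_\delta r_\delta=l_\delta\,pg\,r_\delta=a|x|r_\delta$. Let $Z_0=\phi(|x|)a^*$, where $\phi(s)=s^{-1}$ for $s\ge\delta$ and $\phi(s)=0$ otherwise. Then $Z_0\in r_\delta Ml_\delta$, $\|Z_0\|\le1/\delta$, $Z_0l_\delta r_\delta=r_\delta$ and $l_\delta r_\delta Z_0=l_\delta$. Consider
\[
Y=(l_\delta+e')w_t(r_\delta+e)=Y_{11}+Y_{12}+Y_{21}+Y_{22},
\]
\[
Y_{11}=l_\delta w_tr_\delta,\qquad Y_{12}=l_\delta w_te,\qquad Y_{21}=e'w_tr_\delta,\qquad Y_{22}=e'w_te .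
\]
Since $l_\delta+e'\le p$ and $r_\delta+e\le g$ are projections, $Y=(l_\delta+e')\,pw_tg\,(r_\delta+e)$, and $\operatorname{rk}(pw_tg)\ge\operatorname{rk}(Y)$ by (R1). Let $t\|h\|\le\delta/2$. The elements
\[
Z_0Y_{11}=r_\delta+Z_0(w_t-1)r_\delta,\qquad Y_{11}Z_0=l_\delta+l_\delta(w_t-1)Z_0
\]
are within $\frac12$ of the units of $r_\delta Mr_\delta$ and $l_\delta Ml_\delta$, so they are invertible there with inverses of norm at most $2$. Thus $Z=(Z_0Y_{11})^{-1}Z_0$ and $Z'=Z_0(Y_{11}Z_0)^{-1}$ in $r_\delta Ml_\delta$ satisfy $ZY_{11}=r_\delta$ and $Y_{11}Z'=l_\delta$, whence $Z=ZY_{11}Z'=Z'$, and $\|Z\|\le2/\delta$.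

\emph{The Schur complement.} Put $S=Y_{22}-Y_{21}ZY_{12}\in e'Me$. Since $Z=Zl_\delta$ and $l_\delta e'=0$, we have $ZY=Z(Y_{11}+Y_{12})=r_\delta+ZY_{12}$, and so
\[
(1-Y_{21}Z)\,Y=Y-Y_{21}-Y_{21}ZY_{12}=Y_{11}+Y_{12}+S .
\]
Since $Z=r_\delta Z$ and $er_\delta=0$, we have $(Y_{11}+Y_{12}+S)Z=Y_{11}Z=l_\delta$, and so
\[
(1-Y_{21}Z)\,Y\,(1-ZY_{12})=Y_{11}+Y_{12}+S-l_\delta Y_{12}=Y_{11}+S .
\]
The left supports of $Y_{11}$ and $S$ lie under $l_\delta\perp e'$, the right supports under $r_\delta\perp e$, and $\operatorname{rk}(Y_{11})\ge\operatorname{rk}(ZY_{11})=\tau(r_\delta)$. By (R1) and (R2),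
\[
\operatorname{rk}(pw_tg)\ge\operatorname{rk}(Y_{11}+S)\ge\tau(r_\delta)+\operatorname{rk}(S).
\]

\emph{The limits.} By \eqref{eq:orth} and $e'e=0$ we may replace $w_t$ by $w_t-1$ in $Y_{12}$, $Y_{21}$ and $Y_{22}$. Thus $\|Y_{12}\|,\|Y_{21}\|\le t\|h\|$ and $\|Y_{22}-it\,e'he\|\le\frac12t^2\|h\|^2$, and
\[
\|(it)^{-1}S-e'he\|\le t\|h\|^2\Big(\frac12+\frac2\delta\Big)\longrightarrow0\qquad(t\to0^+).
\]
Rescaling does not change the rank, so Lemma~\ref{lem:lsc} gives $\liminf_{t\to0^+}\operatorname{rk}(S)\ge\kappa$ and $\liminf_{t\to0^+}\operatorname{rk}(pw_tg)\ge\tau(r_\delta)+\kappa$. Finally $\tau(r_\delta)\to\tau(r(x))=\operatorname{rk}(pg)$ as $\delta\to0$.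
\end{proof}

We have no lower bound for $\kappa$, so repeated use of the lemma might produce gains that add up to less than the defect. A category argument avoids this. The lemma says that $\rho$ jumps at every point where it is not maximal, while a lower semicontinuous function on a complete metric space is continuous on a dense set.

\begin{proposition}\label{prop:generic}
Let $N'\cap M=\mathbb C$ and let $p,f\in M$ be projections. The set $\mathcal G$ of $u\in U(N)$ with
\[
\tau(f\vee u^*pu)=\min\{1,\tau(f)+\tau(p)\}
\]
is a dense $G_\delta$, hence residual, subset of $U(N)$ for $\|\cdot\|_2$. In particular it is not empty.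
\end{proposition}

\begin{proof}
Let $g=1-f$ and $\mu=\min\{\tau(p),\tau(g)\}$. By \eqref{eq:rho}, $\mathcal G=\{\rho=\mu\}=\bigcap_{k\ge1}\{\rho>\mu-1/k\}$. Since $\|pug-pu'g\|_2\le\|u-u'\|_2$, Lemma~\ref{lem:lsc} shows that $\rho$ is lower semicontinuous for $\|\cdot\|_2$, so $\mathcal G$ is a $G_\delta$. We prove that $\mathcal G$ is dense in the operator norm, which is stronger than $\|\cdot\|_2$.

Give $U(N)$ the operator norm; it is then a complete metric space, and the sets $\{\rho\le c\}$ are closed. If $\rho$ is discontinuous at $u$, lower semicontinuity leaves only $\limsup_{u'\to u}\rho(u')>\rho(u)$. For a rational $c$ strictly between these numbers, $u$ lies in $\{\rho\le c\}$ but not in its interior. So the points of discontinuity lie in the countable union of the boundaries $\partial\{\rho\le c\}$, $c\in\mathbb Q$, each closed with empty interior. By the Baire category theorem the points of continuity are dense.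

Let $u$ be a point of continuity and suppose $\rho(u)<\mu$. The projections $u^*pu$ and $g$ satisfy $\operatorname{rk}(u^*pug)=\rho(u)<\min\{\tau(u^*pu),\tau(g)\}$. Lemma~\ref{lem:perturb} gives $w_t\in U(N)$ with $uw_t\to u$ in norm and
\[
\liminf_{t\to0^+}\rho(uw_t)=\liminf_{t\to0^+}\operatorname{rk}(u^*pu\,w_t\,g)\ge\rho(u)+\kappa ,
\]
which contradicts continuity at $u$. So $\mathcal G$ contains all points of continuity.
\end{proof}

Without $N'\cap M=\mathbb C$ the set $\mathcal G$ can be empty: for $p=f=z\in N'\cap M$ with $z\neq0,1$, the join is $z$ for every $u$, and $\tau(z)<\min\{1,2\tau(z)\}$.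

\begin{proof}[Proof of Theorem~\ref{thm:join}]
That (J) implies $N'\cap M=\mathbb C$ is part of \eqref{eq:chain}. Let $N'\cap M=\mathbb C$, let $p\neq0$ be a projection and $n=\lceil1/\tau(p)\rceil$. Put $u_1=1$. Given $u_1,\dots,u_k$, let $f_k=\bigvee_{j\le k}u_j^*pu_j$ and use Proposition~\ref{prop:generic} to choose $u_{k+1}\in U(N)$ with $\tau(f_{k+1})=\min\{1,\tau(f_k)+\tau(p)\}$. By induction $\tau(f_k)=\min\{1,k\tau(p)\}$. So $\tau(f_n)=1$, and $f_n=1$ because $\tau$ is faithful. If $m<n$, then $m\tau(p)<1$, and a join of $m$ conjugates of $p$ has trace at most $m\tau(p)$.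
\end{proof}

\section{Concentrated states and crossed products}\label{sec:obstruction}

To defeat (S) we need, by Lemma~\ref{lem:state}, a projection $q\neq0$ and a state $\varphi$ on $M$ that vanishes on all conjugates $u^*qu$. When $N'\cap M=\mathbb C$, Theorem~\ref{thm:join} and Section~\ref{sec:states} show that $\varphi$ cannot be normal. So suppose $\varphi(Q)=1$ for projections $Q$ of arbitrarily small trace. For one unitary $g$, any $q\le 1-gQg^*$ has $\varphi(g^*qg)=0$, at the cost $\tau(Q)$ in the trace of $q$; choosing summable costs, we can treat countably many unitaries. The difficulty is to reach all of them. For an arbitrary state, $u\mapsto\varphi(u^*qu)$ is only norm continuous, and $U(N)$ is not norm separable: for an increasing family of projections $e_s\in N$ with $\tau(e_s)=s$, the unitaries $1-2e_s$ are at mutual distance $2$. If $\varphi|_N=\tau$, however, this map is continuous for $\|\cdot\|_2$.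

If $N$ has separable predual, then $U(N)$ is $\|\cdot\|_2$-separable. Indeed, the unit ball of $N$ is then compact and metrizable in the $\sigma$-weak topology, so its subset $U(N)$ is $\sigma$-weakly separable, and $u_k\to u$ $\sigma$-weakly in $U(N)$ implies $\|u_k-u\|_2^2=2-2\operatorname{Re}\tau(u^*u_k)\to0$.

\begin{lemma}\label{lem:obstruction}
Let $N\subseteq M$ be \textup{II}$_1$ factors, $N$ with separable predual. Suppose that for every $\gamma>0$ there are a state $\psi$ on $M$ with $\psi|_N=\tau|_N$ and a projection $P\in M$ with $\psi(P)=1$ and $\tau(P)\le\gamma$. Then for every $\varepsilon\in(0,1)$ there is a projection $q\in M$ with $\tau(q)\ge1-\varepsilon$ such that no finite sum $\sum_ju_j^*qu_j$ with $u_j\in U(N)$ is invertible. In particular, $N\subseteq M$ is not $C^*$-irreducible.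
\end{lemma}

\begin{proof}
We first merge the given states into one. Choose $\psi_m$ and $P_m$ as in the hypothesis with $\tau(P_m)\le2^{-m}$, put $Q_l=\bigvee_{m\ge l}P_m$, and let $\varphi$ be a weak$^*$ cluster point of the sequence $(\psi_m)$. Then $\varphi|_N=\tau|_N$ and $\tau(Q_l)\le2^{1-l}$. Since $\psi_m(Q_l)\ge\psi_m(P_m)=1$ for $m\ge l$, also $\varphi(Q_l)=1$ for every $l$.

Let $(g_i)_{i\ge1}$ be $\|\cdot\|_2$-dense in $U(N)$. Choose $l(i)$ with $\tau(Q_{l(i)})\le\varepsilon2^{-i}$ and put
\[
q=1-\bigvee_{i\ge1}g_iQ_{l(i)}g_i^* .
\]
Then $\tau(q)\ge1-\varepsilon>0$, and $g_i^*qg_i\le1-Q_{l(i)}$ gives $\varphi(g_i^*qg_i)=0$ for all $i$. The seminorm $\|x\|_\varphi=\varphi(x^*x)^{1/2}$ satisfies $\|qx\|_\varphi\le\|x\|_\varphi$, and it agrees with $\|\cdot\|_2$ on $N$. For $u\in U(N)$,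
\[
\varphi(u^*qu)^{1/2}=\|qu\|_\varphi\le\|qg_i\|_\varphi+\|q(u-g_i)\|_\varphi\le0+\|u-g_i\|_2 ,
\]
and the right side can be made arbitrarily small. So $\varphi(u^*qu)=0$ for all $u\in U(N)$, and Lemma~\ref{lem:state} gives both conclusions.
\end{proof}

We need inclusions with trivial relative commutant in which the trace of $N$ has such concentrated extensions. In probabilistic terms: if small events $P\in M$ are independent of $N$, meaning $\tau(yP)=\tau(y)\tau(P)$ for $y\in N$, then conditioning $\tau$ on $P$ does not change it on $N$. Crossed products by $\mathbb Z$ contain such events.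

Let $\alpha$ be an automorphism of the II$_1$ factor $N$; it preserves the trace, by uniqueness. Recall that $M=N\rtimes_\alpha\mathbb Z$ is a von Neumann algebra generated by $N$ and a unitary $v$ with $vyv^*=\alpha(y)$ for $y\in N$, and that it has a faithful normal tracial state $\tau$ extending that of $N$ with
\begin{equation}\label{eq:crossed}
\tau(yv^n)=0\qquad(y\in N,\ n\neq0).
\end{equation}
Thus $E(v^n)=0$ for $n\neq0$. The elements $v^{-n}y$ span a $\sigma$-weakly dense $*$-subalgebra. Hence, if the Fourier coefficients $x_n=E(xv^{-n})$ of $x\in M$ all vanish, then $\tau(xv^{-n}y)=\tau(x_ny)=0$ for all $n$ and $y$, so $\tau(xz)=0$ for all $z\in M$ and $x=0$. An automorphism of $N$ is \emph{inner} if it has the form $y\mapsto w^*yw$ with $w\in U(N)$, and \emph{outer} otherwise.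

\begin{proof}[Proof of Theorem~\ref{thm:crossed}]
\emph{The relative commutant is trivial.} This is where outerness is used. Let $x\in N'\cap M$. For $y\in N$ we have $yv^{-n}=v^{-n}\alpha^n(y)$, so
\[
yx_n=E(yxv^{-n})=E(xyv^{-n})=E(xv^{-n}\alpha^n(y))=x_n\alpha^n(y).
\]
Taking adjoints and replacing $y^*$ by $y$ gives $x_n^*y=\alpha^n(y)x_n^*$. Hence $x_nx_n^*y=x_n\alpha^n(y)x_n^*=yx_nx_n^*$, and $x_nx_n^*=c1$ is a scalar. If $c\neq0$, then $w=c^{-1/2}x_n$ has $ww^*=1$, so $\tau(1-w^*w)=0$, $w$ is unitary, and $\alpha^n(y)=w^*yw$. For $n\neq0$ this is excluded, so $x_n=0$. All Fourier coefficients of $x-x_0$ vanish, so $x=x_0$ lies in the center of $N$ and is a scalar. The center of $M$ is contained in $N'\cap M=\mathbb C$, so $M$ is a II$_1$ factor, and (J) holds by Theorem~\ref{thm:join}.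

\emph{Concentrated states.} The probability measure $B\mapsto\tau(1_B(v))$ on the circle $\mathbb T$ has Fourier coefficients $\tau(v^n)=0$ for $n\neq0$, so it is Haar measure. By \eqref{eq:crossed}, the identity $\tau(yb)=\tau(y)\tau(b)$, $y\in N$, holds for $b=v^n$ and all $n\in\mathbb Z$. Both sides are linear and $\sigma$-weakly continuous in $b$, so it holds for all $b$ in the von Neumann algebra generated by $v$. Given $\gamma\in(0,1)$, let $I\subseteq\mathbb T$ be an arc of Haar measure $\gamma$, let $P=1_I(v)$, and let $\psi(x)=\gamma^{-1}\tau(PxP)$. Then $\tau(P)=\gamma$, $\psi$ is a state with $\psi(P)=1$, and $\psi(y)=\gamma^{-1}\tau(yP)=\tau(y)$ for $y\in N$.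

\emph{Conclusion.} Lemma~\ref{lem:obstruction} with $\varepsilon=\frac12$ shows that the inclusion is not $C^*$-irreducible and gives $q$ with $\tau(q)\ge\frac12$ such that no finite sum of conjugates is invertible. Proposition~\ref{prop:generic} with $p=f=q$ gives $u\in U(N)$ with $\tau(q\vee u^*qu)=\min\{1,2\tau(q)\}=1$, that is, $q\vee u^*qu=1$.
\end{proof}

\begin{example}[Bernoulli shift]\label{ex:bernoulli}
Let $R=\overline{\bigotimes}_{\mathbb Z}(M_2(\mathbb C),\operatorname{tr})$ be the hyperfinite II$_1$ factor, which has separable predual, and let $\alpha$ shift the tensor factors by one step. Let $n\neq0$. If $a,b$ involve only finitely many tensor factors, then $a$ and $\alpha^{nk}(b)$ involve disjoint sets of factors for large $k$, so $\tau(a\,\alpha^{nk}(b))=\tau(a)\tau(b)$. Such elements are $\|\cdot\|_2$-dense and $\alpha$ is $\|\cdot\|_2$-isometric, so the Cauchy--Schwarz inequality gives $\tau(a\,\alpha^{nk}(b))\to\tau(a)\tau(b)$ as $k\to\infty$ for all $a,b\in R$. Suppose $\alpha^n(y)=w^*yw$ for all $y$, with $w\in U(R)$. Then $\alpha^n(w)=w$, so $1=\tau(w^*\alpha^{nk}(w))\to|\tau(w)|^2$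 and $\|w-\tau(w)1\|_2^2=1-|\tau(w)|^2=0$. Thus $w$ is a scalar and $\alpha^n$ is the identity. This is false: for $\sigma=\operatorname{diag}(1,-1)$ in the factor at position $0$ we have $\tau(\sigma\,\alpha^n(\sigma))=0\neq1=\tau(\sigma^2)$. So Theorem~\ref{thm:crossed} applies. The factor $R\rtimes_\alpha\mathbb Z$ is again hyperfinite, by two standard facts that are not used elsewhere in this paper: a crossed product of an injective von Neumann algebra by an amenable group is injective, and an injective II$_1$ factor with separable predual is hyperfinite.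
\end{example}

\section{The role of the index}\label{sec:index}

Let $L^2(M)$ be the completion of $M$ in $\|\cdot\|_2$. Left and right multiplication by elements of $M$ extend to commuting bounded actions on $L^2(M)$, and the left action is a normal representation. A \emph{left $N$-module} is a Hilbert space with a normal unital representation of $N$. Every module $H$ has a dimension $\dim_NH\in[0,\infty]$, with the following standard properties: it is an isomorphism invariant, it is additive on direct sums, and $\dim_NL^2(N)=1$. Moreover, of any two modules one is isomorphic to a submodule of the other; this is the comparison of projections in the commutant of $N$ on their direct sum, which is a factor. The \emph{index} is $[M:N]=\dim_NL^2(M)$. For the crossed products of Theorem~\ref{thm:crossed} it is infinite, because $L^2(M)$ is the orthogonal sum of the closures of $Nv^n$, each isomorphic to $L^2(N)$.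

Finite index enters through the inequality of Pimsner and Popa \cite{PP}: if $[M:N]<\infty$ and $\lambda=[M:N]^{-1}$, then $E(x)\ge\lambda x$ for all positive $x\in M$. For a state $\psi$ on $M$ with $\psi|_N=\tau|_N$ it gives
\begin{equation}\label{eq:dominated}
\psi(x)\le\lambda^{-1}\psi(E(x))=\lambda^{-1}\tau(E(x))=\lambda^{-1}\tau(x)\qquad(x\in M,\ x\ge0).
\end{equation}
So $\psi(P)=1$ forces $\tau(P)\ge\lambda$, and the hypothesis of Lemma~\ref{lem:obstruction} fails at finite index. The next lemma shows that it always holds at infinite index. A vector $\eta\in L^2(M)$ defines a state that extends the trace of $N$ when it generates a copy of $L^2(N)$, and this state lives on the left support of $\eta$. The left support is small when the right support is small, and at infinite index there is room for a copy of $L^2(N)$ under an arbitrarily small right support.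

\begin{lemma}\label{lem:infinite}
Let $[M:N]=\infty$. For every $k\ge1$ there are a normal state $\psi$ on $M$ with $\psi|_N=\tau|_N$ and a projection $P\in M$ with $\psi(P)=1$ and $\tau(P)\le1/k$.
\end{lemma}

\begin{proof}
Choose matrix units $(e_{ij})_{i,j\le k}$ in $N$ with $\sum_ie_{ii}=1$, and let $e=e_{11}$, so $\tau(e)=1/k$. The spaces $L^2(M)e_{ii}$ are left $N$-modules with direct sum $L^2(M)$. Right multiplication by $e_{i1}$ is an isomorphism of $L^2(M)e_{ii}$ onto $L^2(M)e$: it commutes with the left action, its inverse is right multiplication by $e_{1i}$, and $\|xe_{i1}\|_2^2=\tau(x^*xe_{ii})=\|xe_{ii}\|_2^2$. By additivity, $k\dim_NL^2(M)e=\infty$. (This is the infinite case of the identity $[eMe:eNe]=[M:N]$ of \cite{Jones}, read for the module $L^2(M)e$ instead of its corner $eL^2(M)e=L^2(eMe)$.) So $L^2(M)e$ is not isomorphic to a submodule of $L^2(N)$, and there is an $N$-linear isometry $V\colon L^2(N)\to L^2(M)e$. Put $\eta=V1$ and $\psi(x)=\langle x\eta,\eta\rangle$. This is a normal state, and $\psi(y)=\langle Vy,V1\rangle=\tau(y)$ for $y\in N$.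

It remains to bound the left support of $\eta$. Choose $x_n\in Me$ with $x_n\to\eta$ in $L^2(M)$, and let $q_n=1-l(x_n)$. Then $\tau(q_n)=1-\operatorname{rk}(x_n)\ge1-1/k$, and $\psi(q_n)=\|q_n\eta\|^2=\|q_n(\eta-x_n)\|^2\to0$. Let $b$ be a $\sigma$-weak cluster point of $(q_n)$ in the unit ball of $M$. Then $0\le b\le1$, and normality of $\tau$ and $\psi$ gives $\tau(b)\ge1-1/k$ and $\|b^{1/2}\eta\|^2=\psi(b)=0$. Thus $\eta\in\ker b$, and $P=1-r(b)\in M$ satisfies $P\eta=\eta$, so $\psi(P)=1$. Since $b\le r(b)$, we get $\tau(P)\le1-\tau(b)\le1/k$.
\end{proof}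

For the first half of Theorem~\ref{thm:index} we start from a state as in Lemma~\ref{lem:state}(iii). It need not restrict to the trace on $N$, so \eqref{eq:dominated} does not yet apply; we correct this by averaging. Dixmier's averaging theorem states that for $y$ in the finite factor $N$, the scalar $\tau(y)1$ lies in the norm-closed convex hull of $\{wyw^*:w\in U(N)\}$. Call $\beta\colon M\to M$ an \emph{averaging map} if it is a finite convex combination of maps $x\mapsto wxw^*$ with $w\in U(N)$. Averaging maps are unital and contractive, preserve $N$ and $\tau$, and are closed under composition. For $y_1,\dots,y_m\in N$ and $\varepsilon>0$, choose successively averaging maps $\beta_i$ that bring $\beta_{i-1}\cdots\beta_1(y_i)$ within $\varepsilon$ of its trace $\tau(y_i)1$. The later maps fix scalars and are contractive, so $\beta=\beta_m\cdots\beta_1$ satisfies $\|\beta(y_i)-\tau(y_i)1\|\le\varepsilon$ for all $i$.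

\begin{proof}[Proof of Theorem~\ref{thm:index}]
\emph{Trivial relative commutant and finite index imply $C^*$-irreducibility.} By Corollary~\ref{cor:sum} we must prove (S). Suppose it fails for a projection $p\neq0$, and let $K$ be the set of states on $M$ that vanish on $u^*pu$ for all $u\in U(N)$. It is weak$^*$ compact, and non-empty by Lemma~\ref{lem:state}. Since $w(u^*pu)w^*=(uw^*)^*p(uw^*)$, we have $\varphi\circ\beta\in K$ for $\varphi\in K$ and every averaging map $\beta$. For a finite set $G\subseteq N$ and $\varepsilon>0$, the closed set
\[
K_{G,\varepsilon}=\{\psi\in K:\ |\psi(y)-\tau(y)|\le\varepsilon\ \text{ for all }y\in G\}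
\]
contains $\varphi\circ\beta$ for any $\varphi\in K$ and $\beta$ as above. A finite intersection of such sets contains another one, so by compactness there is $\psi\in K$ with $\psi|_N=\tau|_N$, and \eqref{eq:dominated} holds for $\psi$.

Now (J) upgrades to (S). By Theorem~\ref{thm:join} there are $u_1,\dots,u_n\in U(N)$ with $\bigvee_ju_j^*pu_j=1$. Let $T=\sum_ju_j^*pu_j$ and $e_\delta=1_{[\delta,\infty)}(T)$. Then $\psi(e_\delta)\le\delta^{-1}\psi(T)=0$, so
\[
1=\psi(1-e_\delta)\le\lambda^{-1}\tau(1-e_\delta).
\]
By \eqref{eq:support}, $e_\delta\nearrow1$, so the right side tends to $0$ as $\delta\to0$. This is a contradiction.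

\emph{The converse.} Let $N$ have separable predual and let $N\subseteq M$ be $C^*$-irreducible. Then $N'\cap M=\mathbb C$ by \eqref{eq:chain}. If the index were infinite, Lemma~\ref{lem:infinite} would supply the hypothesis of Lemma~\ref{lem:obstruction}, and the inclusion would not be $C^*$-irreducible. So $[M:N]<\infty$.

\emph{The last statement.} By Theorem~\ref{thm:join}, (J) is equivalent to $N'\cap M=\mathbb C$. Under this condition, and for $N$ with separable predual, the first two parts show that $C^*$-irreducibility fails exactly when $[M:N]=\infty$.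
\end{proof}

\begin{thebibliography}{9}

\bibitem{Jones}
Jones, Invent. Math. (1983).

\bibitem{PP}
Pimsner and Popa, \emph{Entropy and index for subfactors}, Ann. Sci. ENS (1986).

\bibitem{Rordam}
Mikael R{\o}rdam, \emph{Irreducible inclusions of simple $C^*$-algebras}, arXiv:2105.11899 (2021).

\end{thebibliography}
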